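# Curves that meet an orbit infinitely often: regular endomorphisms of $\mathbb A^N$ in characteristic $p$

## 1. Two statements that hold for all maps exactly over $\overline{\mathbb F}_p$

Throughout, $K$ is an algebraically closed field of characteristic $p>0$ and $N\ge 2$. The terms used here (regular endomorphism, degree gap, $f_\infty$, $H_\infty$, $\mathrm{Per}$, $e_{f_\infty}$, DML(1)) are defined in Section 2.

**Theorem 1.** Fix $N\ge 2$ and $K$. The following are equivalent.

- (a) Statement (i) holds for every regular endomorphism $f$ of $\mathbb A^N_K$, where (i) says: if an irreducible closed curve $C\subseteq\mathbb A^N$ has an infinite intersection with an orbit of $f$, and $\overline C$ is its closure in $\mathbb P^N$, then $\overline C\cap H_\infty\subseteq\mathrm{Per}(f_\infty)$.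
- (b) Statement (ii) holds for every regular endomorphism $f$ of $\mathbb A^N_K$, where (ii) says: if the degree gap satisfies $k\ge\max_{u\in\mathrm{Per}(f_\infty)}e_{f_\infty}(u)$, then $f$ satisfies the DML(1) property.
- (c) $K=\overline{\mathbb F}_p$.

Moreover, if $K\ne\overline{\mathbb F}_p$, then for every sufficiently large power $q$ of $p$ there is a single $f$ with $d=k=q$ that refutes (i) and satisfies the hypothesis but not the conclusion of (ii). It even has $e_{f_\infty}(u)\le k$ for all closed points $u\in H_\infty$.

For $N=2$ the example is explicit.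

**Theorem 2.** Let $N=2$, $K\neq\overline{\mathbb F}_p$, let $t\in K$ be transcendental over $\mathbb F_p$, and let $q=p^r$ with $r\ge 1$. Put
$$f(x,y)=(x^q+xy^{q-1},\;y^q),\qquad d=k=q,\qquad \omega=(1,t^{-1}),\qquad C=\{X=tY+1\}.$$

1. $f$ is a regular endomorphism with degree gap $k=d=q$, and $\max_{u\in\mathrm{Per}(f_\infty)}e_{f_\infty}(u)=\max_{u\in H_\infty}e_{f_\infty}(u)=q=k$.
2. $\{n\ge0: f^n(\omega)\in C\}=\{p^j:j\ge 0\}$. This set is infinite and is not a finite union of arithmetic progressions.
3. $\overline C\cap H_\infty=\{[t:1]\}$, and this point is not even preperiodic for $f_\infty$.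

Parts 2 and 3 refute (i); parts 1 and 2 refute (ii). There is also a positive result.

**Theorem 3.** Let $F[x_1:\dots:x_N]=[x_1^p:\dots:x_N^p]$ on $\mathbb P^{N-1}$. Suppose $f_\infty^r=\gamma\circ F$ for some $r\ge 1$ and some endomorphism $\gamma$ of $\mathbb P^{N-1}$. Then (i) holds for $f$. In particular, for $N=2$, (i) holds whenever $f_\infty$ is inseparable.

In Theorem 2 the map $f_\infty$ is separable, so Theorems 2 and 3 do not collide. These notes do not settle whether (ii) holds under the strict inequality $k>\max_{\mathrm{Per}(f_\infty)}e_{f_\infty}$.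

In plain words: we iterate a polynomial map whose behaviour far out is governed by a map $f_\infty$ of the hyperplane at infinity. A curve catches infinitely many points of one orbit. Must the curve go to infinity at points that are periodic for $f_\infty$? And, if the lower-order terms of $f$ are small compared with the ramification of $f_\infty$, is the set of times at which the orbit visits the curve a finite union of arithmetic progressions? Both questions are posed as open by She Yang and Aoyang Zheng in "Local height arguments toward the dynamical Mordell-Lang conjecture", arXiv:2605.11676 (2026). Theorem 1 answers both with no, and says over which fields. The gap in the counterexamples is the largest one possible, $k=d$.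

## 2. Regular endomorphisms, multiplicities at infinity, return sets

**Definition (regular endomorphism).** Let $d\ge2$ and $1\le k\le d$. A regular endomorphism of $\mathbb A^N$ with degree gap $k$ is a morphism $f=(f_1+g_1,\dots,f_N+g_N)$, where $f_1,\dots,f_N\in K[x_1,\dots,x_N]$ are homogeneous of the same degree $d$ without nonzero common zero, and $g_1,\dots,g_N$ are polynomials of degree $\le d-k$.

The zero polynomial has degree $-\infty$, so $g_i=0$ is allowed for every $k\le d$; the gap is part of the data. Homogenizing with a variable $X_0$, we see that $f$ extends to $\mathbb P^N$. On $H_\infty=\{X_0=0\}\cong\mathbb P^{N-1}$ the extension is $f_\infty=[f_1:\dots:f_N]$. We write $\mathrm{Per}(f_\infty)$ for the set of closed points $u$ of $H_\infty$ with $f_\infty^m(u)=u$ for some $m\ge1$. For example, $(x,y)\mapsto(x^2+y,\,y^2)$ is regular with $d=2$ and gap $1$, and $f_\infty$ is $z\mapsto z^2$ in the coordinate $z=x/y$.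

**Definition (multiplicity).** For a closed point $u\in H_\infty$, $e_{f_\infty}(u)$ is the $K$-dimension of the local ring at $u$ of the fibre $f_\infty^{-1}(f_\infty(u))$. It may be computed in the completed local ring.

The recipe is as follows. Choose an affine chart at $u$, so that the $f_i$ become functions $F_i$ near $u$, and choose $i$ with $v_i:=F_i(u)\ne0$. With $v_j=F_j(u)$, the fibre near $u$ is given by $F_j/F_i=v_j/v_i$, that is, by the $N-1$ equations $F_j-\frac{v_j}{v_i}F_i=0$ for $j\neq i$. For example, if $f_\infty(z)=z^q$ on $\mathbb P^1$ with $q$ a power of $p$, the fibre through $z_0$ is $z^q-z_0^q=(z-z_0)^q=0$, so $e_{f_\infty}(z_0)=q$ at every finite point, and likewise at $\infty$. For $f_\infty(z)=z^q+z$ the fibre through a finite $z_0$ is the zero scheme of $z^q+z-b$ with $b=z_0^q+z_0$; its derivative is $1$, so $e_{f_\infty}(z_0)=1$.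

**Definition (return sets and DML(1)).** Let $\mathbb N=\{0,1,2,\dots\}$. The orbit of $x\in\mathbb A^N(K)$ is $\mathcal O_f(x)=\{f^n(x):n\in\mathbb N\}$. An arithmetic progression is a set $\{mj+l:j\in\mathbb N\}$ with $m,l\in\mathbb N$. The map $f$ satisfies DML(1) if for every closed curve $C\subseteq\mathbb A^N$ and every $x\in\mathbb A^N(K)$ the return set $\{n\in\mathbb N:f^n(x)\in C(K)\}$ is a finite union of arithmetic progressions.

Since $m=0$ is allowed, single points count as progressions, so every finite set qualifies. An infinite set that qualifies contains a progression with $m\ge1$, so consecutive elements of the set stay at bounded distance from one another.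

## 3. Finite orbits and a power map

*The field $\overline{\mathbb F}_p$: the implications (c)$\Rightarrow$(a) and (c)$\Rightarrow$(b) of Theorem 1.* Let $K=\overline{\mathbb F}_p$. The coefficients of $f$ and the coordinates of $x$ lie in some finite field $\mathbb F$. So $\mathcal O_f(x)\subseteq\mathbb F^N$ is finite, and (i) has nothing to say. The sequence $f^n(x)$ is eventually periodic, so each return set is eventually periodic, that is, a finite set together with finitely many progressions of a common difference $m\ge1$. Hence DML(1) holds for every $f$.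

*A power map.* Let $K\ne\overline{\mathbb F}_p$, $N=2$, $f(x,y)=(x^q,y^q)$, and take the line $C=\{X+Y=1\}$ and the point $(t,1-t)$ with $t$ transcendental over $\mathbb F_p$. Then $f^n(t,1-t)=(t^{q^n},(1-t)^{q^n})$ lies in $C$ for all $n$, because $(1-t)^{q^n}=1-t^{q^n}$. The return set is $\mathbb N$, and $\overline C\cap H_\infty=\{[1:-1]\}$ is a fixed point of $f_\infty$, because $(-1)^q=-1$ in $K$. Both conclusions hold here. Note that $f_\infty=F^r$ if $q=p^r$, so Theorem 3 applies to this map for every curve.

## 4. Recurrence at infinity, and why it is not periodicity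

Here is how one would try to prove (i). Suppose that $C$ contains infinitely many points $f^{n_i}(x)$ of an orbit, let $c\in\overline C\cap H_\infty$, and suppose that for some absolute value on a field of definition the points $f^{n_i}(x)$ converge to $c$. Take all $g_i=0$ for simplicity. Then the directions $z_l=[f^l(x)]\in\mathbb P^{N-1}$ satisfy $z_{l+1}=f_\infty(z_l)$ exactly. For $i$ large, $z_{n_i}$ is close to $c$, and so is $z_{n_j}=f_\infty^{\,n_j-n_i}(z_{n_i})$ for $j>i$. If $f_\infty$ does not increase small distances near these points, it follows that $f_\infty^{\,n_j-n_i}(c)$ is close to $c$. So $c$ is recurrent: its forward orbit returns arbitrarily close to it. To conclude, one must pass from recurrence to periodicity.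

That last step fails. Let $L=\mathbb F_p(t)$ with $|a|=e^{-\operatorname{ord}_{t=0}(a)}$, let $q$ be a power of $p$ and $\varphi(z)=z^q+z$. If $|a|,|b|<1$, then $\varphi(a)-\varphi(b)=(a-b)+(a-b)^q$, so $|\varphi(a)-\varphi(b)|=|a-b|$: $\varphi$ is an isometry of the open unit disc. Let $\sigma(a)=a^q$; it is additive, and $\varphi=1+\sigma$ as an additive operator. The operators $1$ and $\sigma$ commute and $p=0$, so
$$\varphi^{p^j}(t)=(1+\sigma)^{p^j}(t)=(1+\sigma^{p^j})(t)=t+t^{q^{p^j}}\longrightarrow t .$$
The point $t$ is recurrent, but the difference is never zero, and $\varphi^n(t)$ is a polynomial of degree $q^n$ in $t$, so $t$ is not periodic. The discrepancy at time $n=p^j$ is exactly $t^{q^n}=\sigma^n(t)$.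

This suggests a counterexample: realize $\varphi$ as $f_\infty$ for a map of the plane, and choose the second coordinate $y_n$ of the orbit so that the discrepancy $t^{q^n}$ equals $1/y_n$. Then $x_n/y_n=t+1/y_n$ says $x_n=ty_n+1$, the equation of a line. The choice $y\mapsto y^q$ and $y_0=t^{-1}$ does this.

For $p=2$ one can watch it. We have $z_0=t$, $z_1=t+t^q$, $z_2=t+2t^q+t^{q^2}=t+t^{q^2}$, and $z_3=t+3t^q+3t^{q^2}+t^{q^3}=t+t^q+t^{q^2}+t^{q^3}$. The condition $z_n=t+t^{q^n}$ fails for $n=0$ (where it reads $t=2t=0$), holds for $n=1,2$ and fails for $n=3$.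

## 5. The map $z\mapsto z^q+z$ at infinity: proof of Theorem 2

**Step 1.** *We check regularity and compute all multiplicities (part 1).* If $y^q=0$ and $x^q+xy^{q-1}=0$, then $y=0$, so $x=0$. Hence $f$ is regular with $d=q$ and $g_i=0$, and we may take $k=d=q$. With $z=x/y$ on $H_\infty$,
$$f_\infty(z)=\frac{x^q+xy^{q-1}}{y^q}=z^q+z=\varphi(z).$$
Since $\varphi'=1$, every fibre over a finite point is reduced, and $e_{f_\infty}=1$ at every $z\ne\infty$. At $\infty=[1:0]$ use the chart $x=1$: there $f_\infty=[1+y^{q-1}:y^q]$, so $\infty$ is fixed, the fibre ideal is $(y^q)$, and $e_{f_\infty}(\infty)=q$. As $\infty$ is fixed, both maxima in part 1 equal $q=k$.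

**Step 2.** *We compute the return set (part 2).* Write $f^n(\omega)=(x_n,y_n)$ and $z_n=x_n/y_n$. Then $y_n=t^{-q^n}$, $z_0=t$, and $z_{n+1}=(x_n^q+x_ny_n^{q-1})/y_n^q=z_n^q+z_n$, so $z_n=(1+\sigma)^n(t)$ and
$$z_n=\sum_{i=0}^n\binom ni t^{q^i}.\tag{1}$$
Dividing $x_n=ty_n+1$ by $y_n\neq0$ gives
$$f^n(\omega)\in C\iff z_n=t+t^{q^n}.$$
For $n=0$ this reads $t=2t$, which is false as $t\ne0$. For $n\ge1$ it reads, by (1), $\sum_{0<i<n}\binom ni t^{q^i}=0$. The exponents $q^i$ are distinct and $t$ is transcendental over $\mathbb F_p$, so this holds if and only if $p\mid\binom ni$ for all $0<i<n$.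

This happens exactly when $n$ is a power of $p$. If $n=p^a$, then $(1+X)^n=1+X^n$ in $\mathbb F_p[X]$, so all middle binomials vanish mod $p$. Otherwise $n=p^am$ with $p\nmid m$ and $m>1$; then $(1+X)^n=(1+X^{p^a})^m$ in $\mathbb F_p[X]$, and the coefficient of $X^{p^a}$ is $m\not\equiv0$, while $0<p^a<n$. So the return set is $\{p^j:j\ge0\}$.

If this infinite set were a finite union of progressions, it would contain some $\{mj+l\}$ with $m\ge1$, and its gaps would be bounded. But $p^{j+1}-p^j\to\infty$. Finally, the $y_n=t^{-q^n}$ are pairwise distinct, so the points $f^{p^j}(\omega)$ are distinct and $C\cap\mathcal O_f(\omega)$ is infinite.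

**Step 3.** *We locate $C$ at infinity (part 3).* The closure of $C$ is $X=tY+X_0$ in homogeneous coordinates, so it meets $X_0=0$ only at $[t:1]$. By (1), $\varphi^n(t)=z_n$ is a polynomial of degree $q^n$ in $t$ over $\mathbb F_p$. These polynomials are pairwise distinct and $t$ is transcendental, so the points $f_\infty^n([t:1])$ are pairwise distinct, and $[t:1]$ is not preperiodic. $\blacksquare$

This proves Theorem 1 for $N=2$: if $K\ne\overline{\mathbb F}_p$ then $K$, being algebraically closed, contains some $t$ transcendental over $\mathbb F_p$, and Theorem 2 gives an example for every power $q$ of $p$.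

## 6. Products raise the multiplicity

For $N\ge3$ put $s=N-2$ and let the coordinates on $\mathbb A^N$ be $x,y,w_1,\dots,w_s$. We want a map of $\mathbb A^N$ that restricts to the map of Theorem 2 on the plane $W=\{w=0\}$.

The first candidate is $(x^q+xy^{q-1},\,y^q,\,w_1^q,\dots,w_s^q)$. It refutes (i), because the orbit and the line live in $W$. It says nothing about (ii). At the fixed point $[1:0:\dots:0]$, in the chart $x=1$, the first form is the unit $1+y^{q-1}$ and the fibre ideal is $(y^q,w_1^q,\dots,w_s^q)$, so $e=q^{N-1}>q$. Since $k\le d=q$, the hypothesis of (ii) fails.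

One can lower the multiplicity there with a linear term. For $N=3$ take $(x^q+xy^{q-1},\,y^q,\,w^q+x^{q-1}w)$, which is again regular. At $[1:0:0]$ the fibre ideal is $(y^q,\,w^q+w)=(y^q,w)$ in the local ring, so $e=q$, as wanted. But the trouble moves to the fixed point $[0:0:1]$. In the chart $w=1$ the third form is the unit $1+x^{q-1}$, and the fibre ideal is $(x^q+xy^{q-1},\,y^q)$. The quotient has basis $x^iy^j$ with $0\le i,j<q$, because the first generator is monic in $x$; its only zero is the origin. So $e=q^2$.

We need to bound the multiplicity at every point of $H_\infty$ at once. The plan is to add to $x^q+xy^{q-1}$, $y^q$ and $0,\dots,0$ general forms of degree $q$ vanishing on $W$, and to count parameters: high multiplicity at a given point is a condition of high codimension on the coefficients, higher than the dimension of the set of points. The next section makes "high codimension" precise.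

## 7. Tuples of power series with large colength

Let $m,D\ge1$, let $O=K[[w_1,\dots,w_m]]$ with maximal ideal $\mathfrak m$, and for a tuple $G=(G_1,\dots,G_m)$ of series in $\mathfrak m$ let $(G)$ be the ideal it generates. The number $\dim_KO/(G)\in\{1,2,\dots,\infty\}$ is its colength.

**Definition (bad jets).** $J_{m,D}=(\mathfrak m/\mathfrak m^D)^m$, an affine space over $K$, and $B_{m,D}\subseteq J_{m,D}$ is the set of tuples $(g)$ with $\dim_KO/((g)+\mathfrak m^D)\ge D$.

The condition depends only on an ideal, so $B_{m,D}$ is stable under $GL_m(K)$ and under automorphisms of $O$. In particular it makes sense for any complete local ring isomorphic to $O$, independently of the choice of parameters. Two examples: for $m=1$, $\dim K[[w]]/((g)+(w^D))\ge D$ means $g=0$, so $B_{1,D}$ is the origin of $J_{1,D}$, of codimension $D-1$. For $D=2$ and any $m$, the dimension is $1+m-\operatorname{rank}$, where the rank is that of the matrix of linear parts; so $B_{m,2}$ is the hypersurface $\det=0$, of codimension $1$.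

**Lemma 4.**

- (a) For $G\in\mathfrak m^{\oplus m}$, $\dim O/(G)\ge D$ (possibly $\infty$) if and only if the image of $G$ in $J_{m,D}$ lies in $B_{m,D}$.
- (b) $B_{m,D}$ is closed in $J_{m,D}$.
- (c) $\operatorname{codim}B_{m,D}$ is nondecreasing in $D$ and tends to $\infty$ as $D\to\infty$ (with $\operatorname{codim}\emptyset=\infty$).

*Proof of (a): colength $\ge D$ is visible modulo $\mathfrak m^D$.* Let $A=O/(G)$, so $A/\mathfrak m^DA=O/((G)+\mathfrak m^D)$. If this quotient has dimension $\ge D$, so has $A$. Conversely, suppose $\dim A/\mathfrak m^DA<D$. The chain $A\supseteq\mathfrak mA\supseteq\dots\supseteq\mathfrak m^DA$ has $D$ successive quotients whose dimensions add up to less than $D$, so $\mathfrak m^jA=\mathfrak m^{j+1}A$ for some $0\le j\le D-1$. By Nakayama's lemma $\mathfrak m^jA=0$. Hence $\mathfrak m^DA=0$ and $A=A/\mathfrak m^DA$ has dimension $<D$.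

*Proof of (b): the condition is a rank condition.* The dimension of $O/((g)+\mathfrak m^D)$ is $\dim O/\mathfrak m^D$ minus the rank of the linear map $(O/\mathfrak m^D)^m\to O/\mathfrak m^D$, $(a_i)\mapsto\sum a_ig_i$, whose matrix entries are linear in $g$. So $B_{m,D}$ is given by the vanishing of minors.

*Proof of (c).* Let $\theta_D:J_{m,D+1}\to J_{m,D}$ be truncation, a surjective linear map. Preimages under it keep codimensions, and preimages of irreducible closed sets are irreducible. If $G$ represents a point of $B_{m,D+1}$, its colength is $\ge D+1\ge D$ by (a), so its truncation lies in $B_{m,D}$. Thus $B_{m,D+1}\subseteq\theta_D^{-1}(B_{m,D})$, and the codimension is nondecreasing.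

Suppose it is bounded. Then it equals some $c<\infty$ for all $D\ge D_0$. Let $\mathcal Z_D$ be the finite nonempty set of irreducible components of $B_{m,D}$ of codimension $c$. We claim that each $Z\in\mathcal Z_{D+1}$ is the full preimage of a member of $\mathcal Z_D$. Let $Z'=\overline{\theta_D(Z)}$; it is irreducible and, by (b), contained in $B_{m,D}$, so $\operatorname{codim}Z'\ge c$. Since $Z\subseteq\theta_D^{-1}(Z')$, also $\operatorname{codim}Z'\le c$. So $\operatorname{codim}Z'=c$, hence $Z'\in\mathcal Z_D$. As $\theta_D^{-1}(Z')$ is irreducible and of the same dimension as its closed subset $Z$, we get $Z=\theta_D^{-1}(Z')$.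

So $Z\mapsto Z'$ gives maps $\mathcal Z_{D+1}\to\mathcal Z_D$ between finite nonempty sets. An inverse limit of finite nonempty sets is nonempty, so there are $Z_D\in\mathcal Z_D$ for all $D\ge D_0$ with $Z_{D+1}=\theta_D^{-1}(Z_D)$.

Let $(g_1,\dots,g_m)$ be polynomials without constant term representing a point of $Z_{D_0}$. Every $G\in\mathfrak m^{\oplus m}$ with $G\equiv g\bmod\mathfrak m^{D_0}$ has its truncation in $Z_D\subseteq B_{m,D}$ for all $D\ge D_0$, so by (a) its colength is $\ge D$ for all such $D$, that is, infinite. We contradict this by exhibiting one such $G$ of finite colength. Consider the tuples $(w_i^{D_0}+\mu g_i)_i$ for $\mu\in K$. At $\mu=0$ the colength is $D_0^m$. Put $D_1=D_0^m+1$. By (a) and (b), the set of $\mu$ for which the colength is $\ge D_1$ is closed in the $\mu$-line, and it does not contain $0$; so it is finite, and since $K$ is infinite there is $\mu\ne0$ outside it. For this $\mu$ the tuple $G=(g_i+\mu^{-1}w_i^{D_0})_i$ generates the same ideal as $(w_i^{D_0}+\mu g_i)_i$, so it has colength $\le D_0^m$; and $G\equiv g\bmod\mathfrak m^{D_0}$.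 This is a contradiction. $\square$

## 8. Generic forms vanishing on a plane: the case $N\ge3$ of Theorem 1

Let $N\ge3$, with $s$, $W$ and the coordinates as in Section 6, and let $I=(w_1,\dots,w_s)$. Write $\mathbb P(W)\subset H_\infty$ for the line $\{w=0\}$.

**Proposition 5.** For every sufficiently large power $q$ of $p$ there are forms $h_1,\dots,h_N\in I$ of degree $q$ such that
$$f=(x^q+xy^{q-1}+h_1,\;\;y^q+h_2,\;\;h_3,\dots,h_N)$$
has no nonzero common zero, and $e_{f_\infty}(u)\le q$ for all $u\in H_\infty$, with equality only at $[1:0:\dots:0]$.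

*Proposition 5 implies Theorem 1.* Section 3 gave (c)$\Rightarrow$(a) and (c)$\Rightarrow$(b), and Section 5 settled $N=2$. Let $N\ge3$ and $K\ne\overline{\mathbb F}_p$, and choose $t\in K$ transcendental over $\mathbb F_p$. Take $f$ from the Proposition, with $d=k=q$ and all $g_i=0$. The point $[1:0:\dots:0]$ is fixed, because the $h_i$ vanish on $W$; hence $\max_{\mathrm{Per}(f_\infty)}e_{f_\infty}=q=k$, and $e_{f_\infty}\le k$ everywhere. Since $h_i\in I$, $f(x,y,0)=(x^q+xy^{q-1},y^q,0)$: the plane $W$ is invariant and $f|_W$ is the map of Theorem 2. Take the starting point $(1,t^{-1},0,\dots,0)$ and the line $C=\{x=ty+1,\,w=0\}$. By Theorem 2 the return set is $\{p^j\}$, the intersection of $C$ with the orbit is infinite, and $\overline C\cap H_\infty=\{[t:1:0:\dots:0]\}$ is not periodic. So (i) fails for $f$, the hypothesis of (ii) holds, and its conclusion fails. Thus neither (a) nor (b) holds when (c) fails. $\blacksquare$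

*Proof of Proposition 5.* By Lemma 4(c) fix $q_0$ such that
$$\operatorname{codim}B_{N-1,D}>N-1\quad\text{and}\quad\operatorname{codim}B_{s,D}>1\qquad\text{for all }D\ge q_0 .$$
Let $q\ge q_0$ be a power of $p$, and let $\mathcal H$ be the affine space of all tuples $h=(h_1,\dots,h_N)$ of forms of degree $q$ in $I$. We show that each required property holds for $h$ outside a proper closed subset of $\mathcal H$.

We use repeatedly the following fact. Let $T\subseteq X\times\mathcal H$ be constructible, and let all fibres of $T$ over points $u\in X$ have codimension $\ge\dim X+1$ in $\mathcal H$. Then $\dim T\le\dim\mathcal H-1$, so the image of $T$ in $\mathcal H$ is constructible of dimension $<\dim\mathcal H$, hence lies in a proper closed subset.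

**Step 1.** *No common zeros for general $h$.* On $\mathbb P(W)$ we have $f=(x^q+xy^{q-1},y^q,0,\dots,0)$, which is nonzero for $(x,y)\ne0$. Let $u\notin\mathbb P(W)$ and let $\tilde u$ be a lift, with $w_j(\tilde u)\ne0$. The evaluation $h\mapsto f(\tilde u)\in K^N$ is affine-linear, and surjective because $h_i$ may contain any multiple of $w_j^q\in I$. So $\{h:f(\tilde u)=0\}$ has codimension $N=(N-1)+1$. The set of all pairs $(u,h)$ with $u\notin\mathbb P(W)$ and $f(\tilde u)=0$ is closed in $(H_\infty\setminus\mathbb P(W))\times\mathcal H$, and $\dim H_\infty=N-1$, so the fact above applies.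

**Step 2.** *At all $u\notin\mathbb P(W)$, $e_{f_\infty}(u)<q$ for general $h$.* Such a $u$ lies in one of the charts $w_j=1$, each with $N-1$ affine coordinates. Fix $j$ and $u$, let $\mathcal O_u$ be the local ring with maximal ideal $\mathfrak m_u$, and let $F_1,\dots,F_N$ be the components of $f$ in this chart. The map
$$\mathcal H\to(\mathcal O_u/\mathfrak m_u^q)^N,\qquad h\mapsto(F_1,\dots,F_N)\bmod\mathfrak m_u^q,$$
is affine-linear. It is surjective: take $h_i=w_jk_i$ with $k_i$ an arbitrary form of degree $q-1$; in the chart, $h_i$ becomes an arbitrary polynomial of degree $\le q-1$, and these surject onto $\mathcal O_u/\mathfrak m_u^q$.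

By Step 1 we may assume $v=F(u)\ne0$, say $v_i\ne0$. The fibre of $f_\infty$ through $u$ is defined near $u$ by the $N-1$ functions $F_l-\frac{v_l}{v_i}F_i$ ($l\ne i$), which lie in $\mathfrak m_u$. By Lemma 4(a), $e_{f_\infty}(u)\ge q$ if and only if they define a point of $B_{N-1,q}$. Now
$$F\longmapsto\Big(v,\;F_i-v_i,\;\big(F_l-\tfrac{v_l}{v_i}F_i\big)_{l\ne i}\Big)$$
is an isomorphism from $\{v_i\ne0\}\subset(\mathcal O_u/\mathfrak m_u^q)^N$ onto $\{v_i\ne0\}\times\mathfrak m_u/\mathfrak m_u^q\times J_{N-1,q}$, with inverse $(v,a,(b_l))\mapsto F$, $F_i=v_i+a$, $F_l=v_l+b_l+\frac{v_l}{v_i}a$. Hence the bad jets with $v_i\ne0$ form a set of codimension $\operatorname{codim}B_{N-1,q}\ge N$, and so does its preimage in $\mathcal H$ under the surjective affine-linear map. The union over $i$ has codimension $\ge N$ too. The set of bad pairs $(u,h)$ is constructible, since the Taylor coefficients of $F$ at $u$ are polynomial in $u$ and $h$. As $u$ varies in dimension $N-1$, the fact applies.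

**Step 3.** *At the points $u=[z_0:1:0:\dots:0]$, $e_{f_\infty}(u)<q$ for general $h$.* Now $h_1,h_2$ vanish at $u$, so the free parameters at our disposal are different. Use the chart $y=1$ with coordinates $z=x$ and $w$; write $h_i$ also for $h_i(z,1,w)$. Put $b=z_0^q+z_0$, so that $f_\infty(u)=[b:1:0:\dots:0]$. The second component $1+h_2$ is a unit at $u$, so the fibre is defined in $K[[z-z_0,w]]$ by
$$E:=z^q+z-b+h_1-bh_2,\qquad h_3,\dots,h_N .$$

We first solve $E=0$ for $z$. Put $z=z_0+\eta$. Since $z^q+z-b=\eta^q+\eta$, the equation is
$$\eta=-\eta^q-(h_1-bh_2)(z_0+\eta,1,w).\tag{2}$$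
We look for $\eta\in K[[w]]$ without constant term. As every monomial of $h_1$ and $h_2$ contains some $w_j$, and $q\ge2$, the part of degree $l$ in $w$ of the right side of (2) depends only on the parts of $\eta$ of degree $<l$. So (2) has a unique solution, and its coefficients are polynomial in $z_0$ and in the coefficients of $h_1,h_2$. Put $\zeta(w)=z_0+\eta(w)$. As $E$ vanishes at $z=\zeta$, we have $E=(z-\zeta(w))\cdot U$ with $U\in K[[z-z_0,w]]$, and $U(u)=\frac{\partial E}{\partial z}(u)$. This derivative is $1$, because $\frac{d}{dz}(z^q+z)=1$ and $\partial h_1/\partial z,\partial h_2/\partial z$ lie in $I$ and vanish at $u$. So $U$ is a unit, and $K[[z-z_0,w]]/(E)\cong K[[w]]$ via $z\mapsto\zeta(w)$.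

Hence $e_{f_\infty}(u)$ is the colength in $K[[w_1,\dots,w_s]]$ of the $s$ series $h_i(\zeta(w),1,w)$, $3\le i\le N$; they have no constant term, as $h_i\in I$. Fix $u,h_1,h_2$. The linear map
$$(h_3,\dots,h_N)\mapsto\big(h_i(\zeta(w),1,w)\bmod\mathfrak m^q\big)_{3\le i\le N}\in J_{s,q}$$
is surjective: the form $\sum_{1\le|\alpha|<q}c_\alpha y^{q-|\alpha|}w^\alpha\in I$ does not involve $x$ and maps to $\sum c_\alpha w^\alpha$. By Lemma 4(a) the set of $h$ with $e_{f_\infty}(u)\ge q$ has codimension $\operatorname{codim}B_{s,q}\ge2$. The set of bad pairs $(z_0,h)$ is closed in $\mathbb A^1\times\mathcal H$, because the coefficients of $\zeta$ are polynomial in $z_0,h$ and $B_{s,q}$ is closed. As $u$ varies in dimension $1$, the fact applies.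

**Step 4.** *At $u=[1:0:\dots:0]$, $e_{f_\infty}(u)=q$ for general $h$.* In the chart $x=1$ the first component $1+y^{q-1}+h_1$ is a unit at $u$, and $f_\infty(u)=u$, so the fibre ideal is $(y^q+h_2,\,h_3,\dots,h_N)\subset K[[y,w]]$. Write $h_i=\sum_jm_{ij}w_j$ for $3\le i\le N$, with polynomials $m_{ij}$ in $y,w$. Then $m_{ij}(0)$ is the coefficient of $x^{q-1}w_j$ in $h_i$. The $s\times s$ matrix $(m_{ij}(0))$ is invertible outside a proper closed subset of $\mathcal H$. For such $h$ the matrix $(m_{ij})$ is invertible over $K[[y,w]]$, so $(h_3,\dots,h_N)=(w_1,\dots,w_s)$. This ideal contains $h_2$. The fibre ideal is therefore $(y^q,w_1,\dots,w_s)$, of colength $q$.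

Every point of $\mathbb P(W)$ is covered by Step 3 or Step 4, and every other point of $H_\infty$ by Step 2. The affine space $\mathcal H$ is irreducible and $K$ is algebraically closed, so some $h\in\mathcal H(K)$ avoids the finitely many proper closed subsets found in Steps 1–4. $\blacksquare$

## 9. Frobenius contracts: proof of Theorem 3

We return to the recurrence argument of Section 4. It stopped because $f_\infty$ may act as an isometry. If $f_\infty$ factors through $F$, it strictly contracts small distances, and a recurrent point of a contraction is periodic. To turn this into a proof we need an absolute value at which the orbit points on $C$ really approach $c$ (Step 2), and control of the lower-order terms $g_i$ (Steps 3 and 4).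

**Step 1.** *Reduction to $r=1$.* The top form of $f\circ f$ is $f^{\mathrm{top}}\circ f^{\mathrm{top}}$ with $f^{\mathrm{top}}=(f_1,\dots,f_N)$, of degree $d^2$ and without nonzero common zero, and the remaining terms have smaller degree. Inductively, $f^r$ is a regular endomorphism of degree $d^r$ (with gap $1$), and $(f^r)_\infty=f_\infty^r$. Moreover $\mathrm{Per}(f_\infty^r)=\mathrm{Per}(f_\infty)$. If $C\cap\mathcal O_f(x)$ is infinite, then so is the intersection of $C$ with the $f^r$-orbit of one of $x,f(x),\dots,f^{r-1}(x)$. So we may replace $f$ by $f^r$ and assume $f_\infty=\gamma\circ F$.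

Let $c\in\overline C\cap H_\infty$, let $n_1<n_2<\cdots$ be the return times of $x$ to $C$, and put $\xi_i=f^{n_i}(x)\in C$. The orbit is infinite, so the $\xi_i$ are pairwise distinct.

**Step 2.** *There is a discrete absolute value at which a subsequence of $(\xi_i)$ converges to $c$.* The idea: a nonconstant function $\psi$ on $\overline C$ with its only pole at $c$ must become large at the $\xi_i$ somewhere, for otherwise $\psi(\xi_i)$ takes finitely many values.

*The function $\psi$.* We need a nonconstant regular function $\psi$ on $\overline C\setminus\{c\}$. It exists because this curve is affine (Hartshorne, *Algebraic Geometry*, Ex. IV.1.4). Here is a direct argument. Let $\nu:\widetilde C\to\overline C$ be the normalization. At a singular point $a\neq c$, the ring $\mathcal O_a$ has finite colength in its normalization, so it contains every function vanishing to sufficiently high order at all points of $\nu^{-1}(a)$. By Riemann–Roch, the functions on $\widetilde C$ with poles of order at most $l$ on $\nu^{-1}(c)$, no other poles, and vanishing to that order above all singular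 points $a\ne c$ form a space of dimension $\ge2$ for $l$ large. It contains a nonconstant function, which is regular on $\overline C\setminus\{c\}$.

*A bound for $\psi$ in terms of the distance to $c$.* Use homogeneous coordinates $X_0,\dots,X_N$ on $\mathbb P^N$, with $H_\infty=\{X_0=0\}$. Regular functions are locally quotients of forms, so there are finitely many pairs $(P_a,Q_a)$ of forms with $\deg P_a=\deg Q_a$, $Q_a$ not identically zero on $\overline C$, $\psi=P_a/Q_a$ on $(\overline C\setminus\{c\})\cap\{Q_a\ne0\}$, and no common zero of the $Q_a$ on $\overline C\setminus\{c\}$. Let $\ell_1=X_0$ and choose linear forms $\ell_2,\dots,\ell_N$ such that $\ell_1,\dots,\ell_N$ cut out exactly $c$. Each $\ell_b$ vanishes on the common zeros of the $Q_a$ and the homogeneous ideal $I_{\overline C}$. By the Nullstellensatz there are $M\ge1$ and forms $T_{ab}$ with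
$$\ell_b^M\in\sum_aT_{ab}Q_a+I_{\overline C}\qquad(1\le b\le N).\tag{3}$$

*The absolute values.* Let $L\subseteq K$ be a field, finitely generated over $\mathbb F_p$, containing the coordinates of $x$ and $c$ and all coefficients of $f$, $\gamma$, $P_a,Q_a,T_{ab},\ell_b$ and of a set of equations for $C$. The infinite orbit has coordinates in $L$, so $L$ is infinite, and $L$ is the function field of a normal projective variety $B$ of positive dimension over a finite field. Let $v$ run over the prime divisors of $B$, with $|a|_v=e^{-\operatorname{ord}_v(a)}$. Each $a\in L^*$ satisfies $|a|_v=1$ for almost all $v$. We also use: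

$$\text{if }C_v>0\text{ and }C_v=1\text{ for almost all }v,\text{ then }\{a\in L:|a|_v\le C_v\ \forall v\}\text{ is finite.}\tag{4}$$

To prove (4), choose integers $n_v\ge0$, almost all $0$, with $C_v\le e^{n_v}$, and let $\mathcal J\subseteq\mathcal O_B$ be the nonzero coherent ideal sheaf of functions vanishing to order $\ge n_v$ along each $v$. For an ample line bundle $\mathcal A$ and large $l$, $\mathcal J\otimes\mathcal A^{\otimes l}$ is globally generated, so $\mathcal A^{\otimes l}$ has a nonzero section vanishing to order $\ge n_v$ along each $v$. Its divisor $H$ is an effective Cartier divisor of order $\ge n_v$ along each $v$. Every nonzero $a$ in the set in (4) satisfies $\operatorname{div}(a)+H\ge0$. As $B$ is normal, $a\in H^0(B,\mathcal O(H))$, a finite-dimensional space over a finite field, hence a finite set.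

*The estimate.* Let $\xi\in\overline C(L)\setminus\{c\}$ and, for given $v$, scale its coordinates so that the maximum of their $v$-absolute values is $1$ (normalized coordinates). Let $A_v$ be the maximum of $1$ and the $v$-absolute values of the coefficients of all $T_{ab}$, and $A'_v$ likewise for all $P_a$. By (3), $\max_b|\ell_b(\xi)|_v^M\le A_v\max_a|Q_a(\xi)|_v$. The left side is positive, as $\xi\neq c$. Taking $a$ with $|Q_a(\xi)|_v$ maximal gives
$$|\psi(\xi)|_v=\frac{|P_a(\xi)|_v}{|Q_a(\xi)|_v}\le\frac{A_vA'_v}{\max_b|\ell_b(\xi)|_v^M},\qquad A_v=A'_v=1\text{ for almost all }v.\tag{5}$$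

*Conclusion of the step.* Let $S$ be a finite set of $v$ outside which $x$ and the coefficients of $f$ are $v$-integral and $A_v=A'_v=1$. For $v\notin S$, the coordinates $[1:f^{n_i}(x)]$ of $\xi_i$ are integral with $X_0=1$, so they are normalized, and $|\ell_1(\xi_i)|_v=1$; by (5), $|\psi(\xi_i)|_v\le1$. Suppose that for no $v\in S$ does a subsequence of $\max_b|\ell_b(\xi_i)|_v$ (normalized coordinates) tend to $0$. Each of these numbers is positive, because $\xi_i\in\mathbb A^N$ and so $\xi_i\ne c$. So for each $v\in S$ they are bounded below by a positive constant, and by (5) $|\psi(\xi_i)|_v$ is bounded. By (4) the elements $\psi(\xi_i)\in L$ take finitely many values. But $\psi$ is nonconstant on an irreducible curve, so its fibres are finite, while the $\xi_i$ are infinitely many: a contradiction.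

Fix $v\in S$ and pass to a subsequence such that $\max_b|\ell_b(\xi_i)|_v\to0$ in normalized coordinates. Write $|\cdot|=|\cdot|_v$, let $L_v$ be the completion, and use the sup norm on $L_v^N$.

**Step 3.** *Distances on $\mathbb P^{N-1}(L_v)$, and two estimates.* For $a,b\in L_v^N\setminus0$ put
$$\delta(a,b)=\frac{\max_{i,j}|a_ib_j-a_jb_i|}{|a||b|}.$$
This depends only on the classes of $a,b$ in $\mathbb P^{N-1}(L_v)$, is at most $1$, and is $0$ only for equal classes. It is an ultrametric: for $a,b,e$ of norm $1$ and $l$ with $|b_l|=1$, use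
$$b_l(a_ie_j-a_je_i)=e_j(a_ib_l-a_lb_i)-e_i(a_jb_l-a_lb_j)+a_l(b_ie_j-b_je_i).$$
It is complete. Suppose $|a|=|b|=1$, $|a_l|=1$ and $\delta(a,b)<1$. If $|b_l|<1$, then for $j$ with $|b_j|=1$ we would have $|a_lb_j-a_jb_l|=1$; so $|b_l|=1$. Scale to $a_l=b_l=1$. Then $a_lb_j-a_jb_l=b_j-a_j$ and $a_ib_j-a_jb_i=a_i(b_j-a_j)-a_j(b_i-a_i)$ show $\delta(a,b)=\max_j|a_j-b_j|$. So the ball $\{\delta(\cdot,a)<1\}$ is isometric to $\{|b_j-a_j|<1,\ j\ne l\}\subset L_v^{N-1}$, which is complete.

Let $\pi:L_v^N\setminus0\to\mathbb P^{N-1}(L_v)$ be the projection.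

*Estimate (F1): far out, $f$ follows $f_\infty$.* There are $R\ge1$ and $A_2>0$ such that for $|a|\ge R$
$$|f(a)|\ge2|a|,\qquad\delta\big(\pi f(a),f_\infty\pi(a)\big)\le A_2|a|^{-1}.$$
By the Nullstellensatz each $x_i^l$, for some $l\geq d$, is a combination of $f_1,\dots,f_N$ with coefficients forms of degree $l-d$; finding them is solving linear equations over $L$, so they can be taken over $L$. Evaluating, $|a|^l\le\mathrm{const}\cdot|a|^{l-d}|f^{\mathrm{top}}(a)|$, so $|f^{\mathrm{top}}(a)|\ge c_1|a|^d$ for all $a\in L_v^N$, with some $c_1>0$. In particular $f_\infty$ acts on $\mathbb P^{N-1}(L_v)$. Since $\deg g_i\le d-1$, $|(g_1,\dots,g_N)(a)|\le A_1|a|^{d-1}$ for $|a|\ge1$, with some $A_1>0$. For $|a|\ge R$ with $R$ large this is smaller than $c_1|a|^d$, so $|f(a)|=|f^{\mathrm{top}}(a)|\ge c_1|a|^d\ge2|a|$, where the last inequality uses $d\ge2$. Finally $(f_i+g_i)f_j-(f_j+g_j)f_i=g_if_j-g_jf_i$, so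
$$\delta\big(\pi f(a),f_\infty\pi(a)\big)=\max_{i,j}\frac{|g_if_j-g_jf_i|(a)}{|f(a)||f^{\mathrm{top}}(a)|}\le\frac{A_1|a|^{d-1}}{c_1|a|^d}=\frac{A_1}{c_1}|a|^{-1}.$$

*Estimate (F2): $f_\infty$ contracts.* There is $\Lambda>0$ with $\delta(f_\infty a,f_\infty b)\le\Lambda\,\delta(a,b)^p$ for all $a,b\in\mathbb P^{N-1}(L_v)$. First, $a_i^pb_j^p-a_j^pb_i^p=(a_ib_j-a_jb_i)^p$ gives $\delta(Fa,Fb)=\delta(a,b)^p$. Next we show that $\gamma$ is Lipschitz. Let $\gamma=[\Gamma_1:\dots:\Gamma_N]$ with forms of degree $\nu$ without nonzero common zero; as in (F1), $|\Gamma(a)|\ge c_2|a|^\nu$ with $c_2>0$. Write $\Gamma_i=\sum_\alpha\Gamma_{i,\alpha}x^\alpha$. Then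
$$\Gamma_i(a)\Gamma_j(b)-\Gamma_j(a)\Gamma_i(b)=\sum_{\alpha,\beta}\Gamma_{i,\alpha}\Gamma_{j,\beta}\,(a^\alpha b^\beta-a^\beta b^\alpha).$$
Write $a^\alpha=a_{k_1}\cdots a_{k_\nu}$ and $a^\beta=a_{l_1}\cdots a_{l_\nu}$. We pass from $a_{k_1}\cdots a_{k_\nu}b_{l_1}\cdots b_{l_\nu}$ to $a_{l_1}\cdots a_{l_\nu}b_{k_1}\cdots b_{k_\nu}$ by exchanging $k_m$ and $l_m$ for $m=1,\dots,\nu$ in turn. Each exchange changes the product by a monomial of bidegree $(\nu-1,\nu-1)$ times $a_{k_m}b_{l_m}-a_{l_m}b_{k_m}$. So for $|a|=|b|=1$ we have $|a^\alpha b^\beta-a^\beta b^\alpha|\le\max_{k,l}|a_kb_l-a_lb_k|$, and $\delta(\gamma a,\gamma b)\le\Lambda\,\delta(a,b)$ with $\Lambda=c_2^{-2}\max|\Gamma_{i,\alpha}\Gamma_{j,\beta}|$. The identity $f_\infty=\gamma\circ F$ is an identity of polynomials $f_i\cdot\Gamma_j(x^p)=f_j\cdot\Gamma_i(x^p)$, where $x^p=(x_1^p,\dots,x_N^p)$, so it holds on $\mathbb P^{N-1}(L_v)$. Combining the two estimates proves (F2).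

**Step 4.** *The directions of the orbit follow the $f_\infty$-orbit of $c$.* Put $\rho_l=|f^l(x)|$. The normalized coordinates of $\xi_i$ have $|X_0|=1/\max(1,\rho_{n_i})$. As $\ell_1=X_0$ tends to $0$, $\rho_{n_i}\to\infty$ along our subsequence. So some $\rho_l\ge R$, and from then on $\rho_{l+1}\ge2\rho_l$ by (F1). Hence $\rho_l\to\infty$, the directions $z_l=\pi(f^l(x))$ are defined for all large $l$, and by (F1)
$$\eta_l:=\sup_{l'\ge l}\delta\big(z_{l'+1},f_\infty(z_{l'})\big)\to0.$$

Moreover $z_{n_i}\to c$. Indeed, write $c=[0:c_1:\dots:c_N]$ with $|(c_1,\dots,c_N)|=1$. Each linear form $X_kc_l-X_lc_k$ ($1\le k,l\le N$) vanishes at $c$, so it is an $L$-linear combination of $\ell_1,\dots,\ell_N$, and its value at the normalized coordinates of $\xi_i$ tends to $0$. When $\rho_{n_i}\ge1$, the last $N$ normalized coordinates have norm $1$ and direction $z_{n_i}$, so $\delta(z_{n_i},c)\to0$.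

Choose $0<\varepsilon_0<1$ with $\Lambda\varepsilon_0^{p-1}\le\frac12$. By (F2),
$$\delta(a,b)\le\varepsilon_0\ \Longrightarrow\ \delta(f_\infty a,f_\infty b)\le\tfrac12\delta(a,b).\tag{6}$$
Let $0<\varepsilon\le\varepsilon_0$. Choose $i$ with $z_l$ defined for $l\ge n_i$, $\eta_{n_i}\le\varepsilon$, and $\delta(z_{n_j},c)\le\varepsilon$ for all $j\ge i$. We claim $\delta(z_{n_i+l},f_\infty^l(c))\le\varepsilon$ for all $l\ge0$. This holds for $l=0$. If it holds for $l$, then $\delta(z_{n_i+l+1},f_\infty(z_{n_i+l}))\le\eta_{n_i}\le\varepsilon$ and, by (6), $\delta(f_\infty(z_{n_i+l}),f_\infty^{l+1}(c))\le\frac12\varepsilon$. The ultrametric inequality gives it for $l+1$. With $l=n_j-n_i$, and using $\delta(z_{n_j},c)\le\varepsilon$ once more,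
$$\delta\big(f_\infty^m(c),c\big)\le\varepsilon\qquad\text{for all }m=n_j-n_i,\ j>i.\tag{7}$$

**Step 5.** *A recurrent point of a contraction is periodic.* Use (7) with $\varepsilon=\varepsilon_0$ and fix one such $m\ge1$. By (6) and induction, $\delta(a,b)\le\varepsilon_0$ implies $\delta(f_\infty^l a,f_\infty^lb)\le2^{-l}\delta(a,b)$ for all $l$. Let $a$ be in the ball $\{\delta(\cdot,c)\le\varepsilon_0\}$. Then $\delta(f_\infty^ma,f_\infty^mc)\le\varepsilon_0$ and $\delta(f_\infty^mc,c)\le\varepsilon_0$, so $f_\infty^ma$ is in the ball. Any two points of the ball are at distance $\le\varepsilon_0$, so $f_\infty^m$ is a $\frac12$-contraction of the ball, which is complete by Step 3. It has a fixed point $c^*$, and $f_\infty^{ml}(c)\to c^*$ as $l\to\infty$. By continuity $f_\infty^{ml+b}(c)\to f_\infty^b(c^*)$ for $0\le b<m$. So the set of limit points of the sequence $(f_\infty^l(c))_l$ is the finite cycle $\{f_\infty^b(c^*):0\le b<m\}$.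

Now use (7) for arbitrarily small $\varepsilon$, each time with $j$ large. It gives exponents $m_1<m_2<\cdots$ with $f_\infty^{m_l}(c)\to c$. So $c$ is itself a limit point, and lies on the cycle. Hence $f_\infty^m(c)=c$ and $c\in\mathrm{Per}(f_\infty)$.

**Step 6.** *The case $N=2$, $f_\infty$ inseparable.* Write $f_\infty=A(z)/B(z)$ with coprime $A,B\in K[z]$, and let $\phi=A(z)/B(z)\in K(z)$. Over $K(\phi)$, $z$ is a root of $A(T)-\phi B(T)$. This polynomial has degree $1$ in $\phi$ and coprime coefficients $A,B$, so it is irreducible in $K[\phi,T]$, and by Gauss's lemma it is, up to a factor in $K(\phi)^*$, the minimal polynomial of $z$. So $K(z)/K(\phi)$ is inseparable if and only if the derivative $A'(T)-\phi B'(T)$ vanishes, that is, $A'=B'=0$, that is, $A,B\in K[z^p]$. Then $f_\infty(z)=\gamma(z^p)$ for a rational function $\gamma$, so $f_\infty=\gamma\circ F$, and the first part of the theorem applies with $r=1$. $\blacksquare$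

In Theorem 2, by contrast, $\varphi'=1$, so $f_\infty$ is separable. At the absolute value of Section 4 the map is an isometry of the disc around $0$, inequality (6) is false for it, and Step 5 is where the argument breaks.
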